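# Polytopes with prescribed numbers of vertices and facets: the Figiel–Lindenstrauss–Milman inequality is sharp everywhere in its range

## 1. Products of round blocks: when $\log|V|$ has order $n$

A polytope that looks like a ball must pay for it with many vertices or many facets. These notes ask how exact this trade-off is: if two of the three quantities (number of vertices, number of facets, distance to a ball) are prescribed, can the third be made as small as the known inequality allows?

**Conventions.** A polytope $P\subset\mathbb R^n$ is the convex hull of finitely many points with non-empty interior. $V_P$ is its set of vertices and $\mathcal F_P$ its set of facets, that is, $(n-1)$-dimensional faces; we also write $|V|$, $|\mathcal F|$ for their sizes. $B_2^n$ is the Euclidean unit ball centered at $0$, $|x|$ is the Euclidean norm, and $\log$ is natural. For positive quantities, $A\lesssim B$ means $A\le CB$ with $C>0$ independent of $n$ (it may depend on exponents $a,b,c$ that are fixed), and $A\sim B$ means $A\lesssim B\lesssim A$.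

The inequality in question is the following.

**FLM inequality.** There is an absolute constant $c_0>0$ such that for every $n$ and every polytope $P\subset\mathbb R^n$ with $rB_2^n\subset P\subset RB_2^n$,
$$\log|V|\cdot\log|\mathcal F|\cdot\Big(\frac Rr\Big)^2\ge c_0n^2.\tag{1}$$
Moreover, for such $P$,
$$\log|V|\gtrsim n\Big(\frac rR\Big)^2,\qquad \log|\mathcal F|\gtrsim n\Big(\frac rR\Big)^2.\tag{2}$$

We use (1) and (2) as known results.

**Best radii.** If $0\in\operatorname{int}P$, let $R(P)$ be the least $R$ with $P\subset RB_2^n$, let $r(P)$ be the largest $r$ with $rB_2^n\subset P$, and put $q(P)=R(P)/r(P)\ge1$.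

Three examples to keep in mind:

* The cube $[-1,1]^n$ has $2^n$ vertices, $2n$ facets and $q=\sqrt n$. The left side of (1) is $\log2\cdot n^2\log(2n)$.
* The cross-polytope $\{\|x\|_1\le1\}$ has $2n$ vertices, $2^n$ facets and $q=\sqrt n$. The left side of (1) is the same.
* The regular simplex with barycenter $0$ has $n+1$ vertices and $n+1$ facets. If its vertices are $v_0,\dots,v_n$ with $\sum v_i=0$, the facet opposite to $v_0$ has its center at $-v_0/n$, so $q=n$. The left side of (1) is $n^2\log^2(n+1)$.

All three miss equality in (1) by logarithmic factors only.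

We recall some textbook facts.

* **(F1)** The convex hull of $N$ points has at most $N$ vertices. A polytope that is the solution set of $N$ linear inequalities in its affine hull has at most $N$ facets.
* **(F2)** If $P=\operatorname{conv}X$ with $X$ compact, and $H$ is a supporting hyperplane of $P$, then $H\cap P=\operatorname{conv}(X\cap H)$.
* **(F3)** For $0\in\operatorname{int}P$ the polar $P^\circ=\{y:\langle x,y\rangle\le1\ \forall x\in P\}$ is a polytope with $0$ in its interior, $|V_{P^\circ}|=|\mathcal F_P|$, $|\mathcal F_{P^\circ}|=|V_P|$. Also $R(P^\circ)=1/r(P)$ and $r(P^\circ)=1/R(P)$, so $q(P^\circ)=q(P)$. (Cube and cross-polytope are polar to each other.)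
* **(F4)** For a product, $|V_{P\times Q}|=|V_P|\,|V_Q|$, $|\mathcal F_{P\times Q}|=|\mathcal F_P|+|\mathcal F_Q|$, $R(P\times Q)^2=R(P)^2+R(Q)^2$ and $r(P\times Q)=\min(r(P),r(Q))$.
* **(F5)** A ridge is an $(n-2)$-dimensional face. (The ridges of a $3$-cube are its edges.) Each ridge lies in exactly two facets and equals their intersection. The facets of a facet $G$ are the ridges contained in $G$. If a supporting hyperplane $H$ of $P$ contains the ridge $G_1\cap G_2$, then its outer normal is a nonnegative, nonzero combination of the outer normals of $G_1$ and $G_2$.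

The building material is a polytope with only exponentially many vertices and facets that is round up to a constant. It comes from a classical theorem.

**Kashin's theorem** (B. S. Kashin, Izv. Akad. Nauk SSSR Ser. Mat. 41 (1977); S. J. Szarek, Bull. Acad. Polon. Sci. 26 (1978)). There is an absolute constant $\kappa\ge1$ such that for every $k\ge1$ some $k$-dimensional subspace $E\subset\mathbb R^{2k}$ satisfies
$$|x|\le\kappa(2k)^{-1/2}\|x\|_1\le\kappa|x|\qquad(x\in E).\tag{3}$$

From now on $\kappa$ is this constant and $\delta=1/\kappa\le1$.

**Lemma 1 (blocks).** For every $k\ge1$ there is a polytope $D_k\subset\mathbb R^k$ with $\delta B_2^k\subset D_k\subset B_2^k$, at most $9^k$ vertices and at most $4^k\le9^k$ facets. Moreover $D_k=-D_k$.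

*Proof.* Put $D_k=\{x\in E:\|x\|_1\le\sqrt{2k}/\kappa\}$ and identify $E$ with $\mathbb R^k$. If $x\in D_k$, the first inequality in (3) gives $|x|\le1$. If $x\in E$ and $|x|\le1/\kappa$, the second one gives $\|x\|_1\le\sqrt{2k}\,|x|\le\sqrt{2k}/\kappa$, so $x\in D_k$. Symmetry is clear.

$D_k$ is the section by $E$ of the cross-polytope $X=\{x\in\mathbb R^{2k}:\|x\|_1\le\sqrt{2k}/\kappa\}$. Since $X$ is given by $2^{2k}$ linear inequalities, so is $D_k$ inside $E$, and (F1) bounds the facets by $4^k$.

Now let $v$ be a vertex of $D_k$. It is not an interior point of $X$, since otherwise it would be an interior point of $D_k$ in $E$, hence not extreme. So $v$ lies in the relative interior of a unique proper face $G$ of $X$. The set $E\cap\operatorname{relint}G$ is convex, contained in $D_k$, contains $v$, and is open relative to the affine space $E\cap\operatorname{aff}G$. If it contained a second point $w$, the segment from $w$ to $v$ could be prolonged slightly beyond $v$ inside the set, and $v$ would not be extreme. So $E\cap\operatorname{relint}G=\{v\}$, and $v\mapsto G$ is injective. A non-empty proper face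 of $X$ is described by giving each of the $2k$ coordinates a sign or the value $0$, so there are fewer than $3^{2k}=9^k$ of them. $\square$

With blocks alone we can already settle the situation where $\log|V|$ has order $n$.

**Proposition 2 (the easy case).** Let $n\ge3$ and $B\in[\log n,n]$. There is a polytope $P\subset\mathbb R^n$ with $0\in\operatorname{int}P$ for which $\log|V_P|$, $\log|\mathcal F_P|$ and $q(P)$ equal $n$, $B$ and $\sqrt{n/B}$, respectively, up to absolute constant factors.

*Proof.* Note $B\ge\log3>1$. Let $l=\lfloor n/B\rfloor$, so $1\le l\le n$ and $\frac n{2B}<l\le\frac nB$ (because $\lfloor x\rfloor>x/2$ for $x\ge1$). Write $n=n_1+\dots+n_l$ with $n_j\in\{\lfloor n/l\rfloor,\lceil n/l\rceil\}$; then $1\le n_j\le\frac nl+1\le2B+1\le3B$. Put $P=D_{n_1}\times\dots\times D_{n_l}$. By Lemma 1 and (F4), using $\log9<2.2$ and $\log l\le\log n\le B$,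
$$\log|V_P|\le n\log9,\qquad\log|\mathcal F_P|\le\log l+3B\log9\le8B,\qquad q(P)\le\frac{\sqrt l}{\delta}\le\kappa\sqrt{n/B}.$$
These are only upper bounds, but their product, with $q$ squared, is an absolute constant times $n^2$. So FLM turns each of them into a two-sided bound. Inserting two of them into (1) gives a lower bound on the third:
$$\log|V_P|\ge\frac{c_0n^2}{8B\cdot\kappa^2n/B}=\frac{c_0}{8\kappa^2}\,n,\qquad\log|\mathcal F_P|\ge\frac{c_0n^2}{n\log9\cdot\kappa^2n/B}=\frac{c_0}{\kappa^2\log9}\,B,\qquad q(P)^2\ge\frac{c_0}{8\log9}\cdot\frac nB.\qquad\square$$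

By polarity (F3), the case in which $\log|\mathcal F|$ has order $n$ is settled as well.

Two things to carry forward. First, *only upper bounds have to be constructed*. Second, products of blocks cannot do more than this: $\log|V|$ is additive over a product, and (2) applied to a block gives $\log|V_{D_k}|\gtrsim k$. So every product of blocks in $\mathbb R^n$ has $\log|V|\sim n$. What changes when we want both $\log|V|$ and $\log|\mathcal F|$ to be much smaller than $n$?

## 2. All pairs of sizes, and all triples of exponents

The question, in the form in which it is posed by Tomer Milo in "On the Figiel-Lindenstrauss-Milman inequality", arXiv:2504.13571 (2025), is whether the following is true.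

**Conjecture.** For all numbers $a,b,c>0$ such that $c<1$, $a+b+2c=2$ and $a,b\ge1-2c$, the following holds: there exists a sequence of polytopes $P_n\subset\mathbb R^n$ with
$$\log|V_n|\sim n^a,\qquad\log|\mathcal F_n|\sim n^b\qquad\text{and}\qquad\Big(\frac{R_n}{r_n}\Big)^2\sim n^{2c}.$$

Here $V_n=V_{P_n}$, $\mathcal F_n=\mathcal F_{P_n}$, and $r_n,R_n>0$ are radii with $r_nB_2^n\subset P_n\subset R_nB_2^n$.

The equation $a+b+2c=2$ says that (1) is an equality up to constants. Given this equation, $b\ge1-2c$ is the same as $a\le1$, and $a\ge1-2c$ is the same as $b\le1$. So the conjecture is about all pairs $(a,b)$ in the square $(0,1]^2$ other than the corner $(1,1)$, with $c=1-\frac{a+b}2$. Proposition 2 with $B=n^b$ settles the edge $a=1$, and by polarity the edge $b=1$. We need the interior of the square.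

The conjecture is true, and we prove it in a non-asymptotic form.

**Theorem 3.** There are absolute constants $0<c_1<C_1$ such that for all $n\ge2$ and all reals $A,B\in[\log n,n]$ there is a polytope $P\subset\mathbb R^n$, $0\in\operatorname{int}P$, with
$$c_1A\le\log|V_P|\le C_1A,\qquad c_1B\le\log|\mathcal F_P|\le C_1B,\qquad c_1\frac n{\sqrt{AB}}\le q(P)\le C_1\frac n{\sqrt{AB}}.$$

**Corollary 4 (the conjecture).** Let $a,b,c>0$, $c<1$, $a+b+2c=2$, $a,b\ge1-2c$. Then there are $P_n\subset\mathbb R^n$ with $\log|V_n|\sim n^a$, $\log|\mathcal F_n|\sim n^b$, $(R_n/r_n)^2\sim n^{2c}$.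

*Proof of Corollary 4 from Theorem 3.* As we saw, $a,b\le1$. Since $a,b>0$, for all large $n$ both $A=n^a$ and $B=n^b$ lie in $[\log n,n]$. Theorem 3 gives $P_n$ with $\log|V_n|\sim n^a$, $\log|\mathcal F_n|\sim n^b$ and, with the best radii, $q(P_n)^2\sim n^{2-a-b}=n^{2c}$. For the finitely many other $n$ take a simplex with barycenter $0$; all quantities are positive, so this only affects constants. $\square$

One can also ask which triples occur at all, without insisting on equality in (1).

**Theorem 5 (classification).** Let $a,b>0$, $c\ge0$. There are polytopes $P_n\subset\mathbb R^n$ and radii $r_nB_2^n\subset P_n\subset R_nB_2^n$ with $\log|V_n|\sim n^a$, $\log|\mathcal F_n|\sim n^b$, $R_n/r_n\sim n^c$ if and only if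
$$a+b+2c\ge2,\quad a+2c\ge1,\quad b+2c\ge1,\quad a\le1+b,\quad b\le1+a.\tag{4}$$
In the "if" part one can take $R_n=R(P_n)$, $r_n=r(P_n)$.

The values $a=0$, $b=0$ or $c<0$ cannot occur, because $|V|,|\mathcal F|\ge n+1$ and $R\ge r$.

Sections 3 to 5 prove Theorem 3. Sections 6 to 8 prove Theorem 5.

## 3. $\ell_1$-sums of blocks stop where $\log|V|\log|\mathcal F|$ has order $n$

Products keep $\log|\mathcal F|$ small. The dual operation keeps $\log|V|$ small: the $\ell_1$-sum of polytopes is the convex hull of their union, each placed in its own orthogonal coordinate subspace. For example, the $\ell_1$-sum of $n$ segments $[-1,1]$ is the cross-polytope. The polar of an $\ell_1$-sum is the product of the polars, so by (F3) and (F4) vertices add and facets multiply. The sensible first attempt is to alternate the two operations.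

Let $n=lmk$ with integers $l,m,k\ge1$. Form the $\ell_1$-sum of $m$ copies of $D_k$, and let $P$ be the product of $l$ copies of the result. The $\ell_1$-sum has at most $m9^k$ vertices and at most $9^{mk}$ facets, and it lies in the unit ball. Its polar is a product of $m$ copies of $D_k^\circ\subset\delta^{-1}B_2^k$, so it lies in the ball of radius $\sqrt m/\delta$, and hence the $\ell_1$-sum contains the ball of radius $\delta/\sqrt m$. Therefore
$$\log|V_P|\le l(\log m+k\log9),\qquad\log|\mathcal F_P|\le\log l+mk\log9,\qquad q(P)\le\kappa\sqrt{lm}.$$
If $k\ge\log n$, the first two bounds are at most $4lk$ and $4mk$. The product of the three, with $q$ squared, is then at most $16\kappa^2(lmk)^2=16\kappa^2n^2$, so as in Proposition 2 the bounds are two-sided up to constants. With $A=lk$ and $B=mk$ this is a polytope as in Theorem 3.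

But $AB=lmk^2=nk$. So the prescribed pair forces the block dimension
$$k=\frac{AB}n,$$
and for $AB<n$ this is less than $1$: there is no block to use. In exponents, the attempt cannot reach any pair with $a+b<1$, which means $c>\frac12$. An instance is $a=b=\frac14$, $c=\frac34$.

No cleverer arrangement of symmetric pieces can help. Suppose $P$ is symmetric about a point, which we translate to $0$. By John's theorem there is an invertible linear $T$ with $B_2^n\subset TP\subset\sqrt n\,B_2^n$. Since $TP$ has as many vertices and facets as $P$, (1) gives
$$\log|V_P|\cdot\log|\mathcal F_P|\ge c_0n .$$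
So when $a+b<1$ every solution must be non-symmetric. Blocks are symmetric, and products and $\ell_1$-sums preserve symmetry. We have to replace the $\ell_1$-sum by something closer to a simplex, which has $\log|V|=\log|\mathcal F|=\log(n+1)$.

## 4. Joins: adding facets instead of multiplying them

Why do facets multiply in an $\ell_1$-sum? A point $(x_1,\dots,x_m)$ lies in the $\ell_1$-sum of $D_1,\dots,D_m$ exactly when there are numbers $t_i\ge0$ with $\sum t_i=1$ and $x_i\in t_iD_i$. In terms of $(x,t)$ the condition is a short list of inequalities. The many facets appear only when $t$ is eliminated. So we do not eliminate it: we keep $t$ as a coordinate. This costs $m-1$ extra dimensions and destroys the symmetry, as it must.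

Let $k_1,\dots,k_m\ge1$ and abbreviate $D_i:=D_{k_i}$.

**Definition (join).** The join of $D_1,\dots,D_m$ is
$$J=\Big\{(x_1,\dots,x_m,t):\ t\in\mathbb R^m,\ \sum_it_i=1,\ t_i\ge0,\ x_i\in t_iD_i\Big\}$$
in the affine space $\prod_i\mathbb R^{k_i}\times\{t:\sum t_i=1\}$ of dimension $\sum_ik_i+m-1$.

*Example.* Take two segments $[-1,1]$. Then $J=\{(x_1,x_2,t_1,t_2):t_1+t_2=1,\ |x_1|\le t_1,\ |x_2|\le t_2\}$ is three-dimensional. Its vertices are $(\pm1,0;1,0)$ and $(0,\pm1;0,1)$: it is a tetrahedron, with $2+2$ vertices and $2+2$ facets. Forgetting $t$ projects it onto a square, the $\ell_1$-sum.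

**Lemma 6 (joins).** $J$ has at most $\sum_i9^{k_i}$ vertices and at most $\sum_i9^{k_i}$ facets. About the point $z=(0,\dots,0;\frac1m,\dots,\frac1m)$, it contains the ball of radius $\frac{\delta}{\sqrt2\,m}$ in its affine hull and is contained in the ball of radius $\sqrt2$.

*Proof.* By Lemma 1, write $D_i=\{x:\langle u,x\rangle\le1,\ u\in U_i\}$ with $|U_i|\le9^{k_i}$. Since $\delta B_2^{k_i}\subset D_i$, testing with $x=\delta u/|u|$ gives $|u|\le1/\delta$ for $u\in U_i$.

**Facets.** This step shows that the short list of inequalities suffices. We claim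
$$J=\Big\{(x,t):\ \sum_it_i=1,\ \langle u,x_i\rangle\le t_i\ \text{ for all }i\text{ and all }u\in U_i\Big\}.\tag{5}$$
If $x_i\in t_iD_i$ with $t_i\ge0$, then $\langle u,x_i\rangle\le t_i$, so "$\subset$" holds. Conversely, let $(x,t)$ satisfy the right side. First, $0\in\operatorname{conv}U_i$: otherwise separation gives $w$ with $\langle u,w\rangle<0$ for all $u\in U_i$, and the whole ray $\{sw:s\ge0\}$ would lie in the bounded set $D_i$. So $0=\sum_u\lambda_uu$ with $\lambda_u\ge0$, $\sum\lambda_u=1$, and averaging the inequalities with these weights gives $0\le t_i$. If $t_i>0$, then $\langle u,x_i/t_i\rangle\le1$ for all $u$, that is, $x_i\in t_iD_i$. If $t_i=0$, then $\langle u,x_i\rangle\le0$ for all $u\in U_i$, so the ray through $x_i$ lies in $D_i$, and boundedness forces $x_i=0\in0\cdot D_i$. This proves (5). The number of inequalities is at most $\sum9^{k_i}$, and (F1) applies, once we know that $J$ has non-empty interior in the affine space; this follows from the ball found below.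

**Vertices.** This step exhibits few generating points. By (5), $J$ is convex. Each point of $J$ has $x_i=t_iy_i$ with $y_i\in D_i$, so it equals $\sum_it_i(0,\dots,y_i,\dots,0;e_i)$. Writing each $y_i$ as a convex combination of vertices of $D_i$, we see that $J$ is the convex hull of the points $(0,\dots,v,\dots,0;e_i)$ with $v\in V_{D_i}$, all of which lie in $J$. There are at most $\sum9^{k_i}$ of them.

**Inner ball.** Let $z+(\xi,\tau)$ be a point of the affine space, so $\sum\tau_i=0$, with $|(\xi,\tau)|\le\rho$. By (5) it lies in $J$ if $\langle u,\xi_i\rangle-\tau_i\le\frac1m$ for all $i$ and $u\in U_i$. By Cauchy–Schwarz, and since $\delta\le1$,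
$$\langle u,\xi_i\rangle-\tau_i\le\sqrt{|u|^2+1}\;\rho\le\sqrt{\delta^{-2}+1}\;\rho\le\frac{\sqrt2}\delta\,\rho ,$$
which equals $\frac1m$ for $\rho=\frac\delta{\sqrt2\,m}$.

**Outer ball.** A generating point $(0,\dots,v,\dots,0;e_i)$ has distance $\sqrt{|v|^2+|e_i-\frac1m\mathbf 1|^2}=\sqrt{|v|^2+1-\frac1m}\le\sqrt2$ from $z$, and $J$ is the convex hull of these points. $\square$

Compare with the $\ell_1$-sum of $m$ blocks of dimension $k$. There $\log|\mathcal F|$ was bounded by a multiple of $mk$ and $q$ by a multiple of $\sqrt m$. For the join, $\log|V|$ and $\log|\mathcal F|$ are both at most $\log m+k\log9$, and $q\le2\kappa m$.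

## 5. Products of joins: proof of Theorem 3

Ignore rounding for a moment and take the product of $l$ joins, each made of $m$ blocks of dimension $k\ge\log n$. Up to constants, the dimension is $lmk$, and the upper bounds on $\log|V|$, $\log|\mathcal F|$ and $q$ are $lk$, $k$ and $\sqrt l\,m$. Then $lk\cdot k\cdot lm^2=(lmk)^2$, as desired. Prescribing $lk=A$, $k=B$, $lmk=n$ gives
$$k=B,\qquad l=\frac AB,\qquad m=\frac nA .$$
Now the block dimension is $B$, the smaller of the two prescribed numbers, and nothing can fall below $\log n$. For $A=n$ we have $m=1$, and this is the product of blocks from Proposition 2. For $A=B$ it is a single join. It remains to handle the rounding.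

**Step 1: small dimensions.** This step removes small $n$, so that we may assume $B>4$ later. Let $2\le n\le54$ and let $P$ be a regular simplex with barycenter $0$. Then $\log|V_P|=\log|\mathcal F_P|=\log(n+1)\in[\log3,\log55]$ and $q(P)=n\in[2,54]$, while $A,B\in[\log2,54]$ and $n/\sqrt{AB}\in[1,54/\log2]$. All these quantities lie between positive absolute constants, so the required bounds hold for suitable $c_1,C_1$.

**Step 2: parameters.** This step chooses the number and the dimensions of the blocks. Let $n\ge55$, so that $\log n>4$. Polarity exchanges the roles of $A$ and $B$ and preserves $q$, so we may assume $A\ge B$; thus $4<\log n\le B\le A\le n$. Put $l=\lfloor A/B\rfloor$ and $m=\lfloor n/A\rfloor$. Both arguments are at least $1$, so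
$$\frac A{2B}<l\le\frac AB,\qquad\frac n{2A}<m\le\frac nA.\tag{6}$$
Write $n=n_1+\dots+n_l$ with $n_j\in\{\lfloor n/l\rfloor,\lceil n/l\rceil\}$. From (6) and $B>4$,
$$n_j\ge\frac nl-1\ge\frac{nB}A-1\ge\frac{4n}A-1\ge4m-1,\qquad n_j\le\frac nl+1\le\frac{2nB}A+1 .$$
A join of $m$ blocks has dimension $m-1$ more than the sum of the block dimensions, so we need blocks with total dimension $n_j-m+1$. Since $n_j-m+1\ge3m$, we can write $n_j-m+1=k_{j,1}+\dots+k_{j,m}$ with integers $k_{j,i}\ge1$ that differ by at most $1$. Then, by (6) and $A\le n$,
$$k_{j,i}\le\frac{n_j-m+1}m+1\le\frac{n_j}m+1\le\Big(\frac{2nB}A+1\Big)\frac{2A}n+1=4B+\frac{2A}n+1\le4B+3\le5B .$$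

**Step 3: the polytope and its upper bounds.** Let $J_j$ be the join of $D_{k_{j,1}},\dots,D_{k_{j,m}}$, which has dimension $n_j$. Translate its point $z$ to $0$, identify its span with $\mathbb R^{n_j}$, and let
$$P=J_1\times\dots\times J_l\subset\mathbb R^n .$$
By Lemma 6 each $J_j$ has at most $m9^{5B}$ vertices and at most $m9^{5B}$ facets. We have $5\log9<11$, and $lm\le\frac AB\cdot\frac nA=\frac nB\le n$, so $\log m\le\log(lm)\le\log n\le B$. With (F4) we get
$$\log|V_P|\le l(\log m+11B)\le12\,lB\le12A,\qquad\log|\mathcal F_P|\le\log(lm)+11B\le12B,$$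
$$q(P)\le\frac{\sqrt l\,\sqrt2}{\delta/(\sqrt2\,m)}=2\kappa\sqrt l\,m\le2\kappa\sqrt{\frac AB}\cdot\frac nA=\frac{2\kappa n}{\sqrt{AB}} .$$

**Step 4: lower bounds from FLM.** Here the inequality supplies what the construction did not. Insert any two of the three upper bounds in (1):
$$\log|V_P|\ge\frac{c_0n^2}{12B\cdot4\kappa^2n^2/(AB)}=\frac{c_0}{48\kappa^2}A,\qquad\log|\mathcal F_P|\ge\frac{c_0n^2}{12A\cdot4\kappa^2n^2/(AB)}=\frac{c_0}{48\kappa^2}B,$$
$$q(P)^2\ge\frac{c_0n^2}{12A\cdot12B}=\frac{c_0}{144}\cdot\frac{n^2}{AB} .$$
This proves Theorem 3, and with it Corollary 4: the conjecture holds. $\blacksquare$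

## 6. The five inequalities in the classification are necessary

We turn to Theorem 5 and first show that (4) holds for every triple that occurs. Let $P_n$, $r_n$, $R_n$ be as in Theorem 5.

By (1), $n^2\lesssim n^{a+b+2c}$ for all $n$, so $a+b+2c\ge2$. By (2), $n^{1-2c}\lesssim n^a$ and $n^{1-2c}\lesssim n^b$, so $a+2c\ge1$ and $b+2c\ge1$.

The hyperplane of a facet is the affine span of $n$ of the vertices, and it determines the facet. Hence $|\mathcal F_n|\le|V_n|^n$, so $n^b\lesssim n\cdot n^a$ and $b\le1+a$. Since $r_n>0$, we have $0\in\operatorname{int}P_n$, so the same bound applies to the polar and gives $|V_n|\le|\mathcal F_n|^n$ and $a\le1+b$.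

So (4) is necessary. In the converse direction, two things are new compared with Theorem 3: $q$ may be larger than FLM requires, and exponents $a,b$ larger than $1$ are allowed. The first is easy, by stretching. For the second we start from a polytope given by Theorem 3 and add points very close to one of its facets, which hardly changes $q$.

## 7. Stretching a polytope, and changing it near one facet

Throughout this section $n\ge3$.

**Lemma 7 (stretching).** Let $0\in\operatorname{int}P$. For every value $q'\ge q(P)$ there is a linear image of $P$, with the same numbers of vertices and facets, whose $q$ equals $q'$.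

*Proof.* Let $T_s=\operatorname{diag}(s,1,\dots,1)$, $s\ge1$. The number $R(T_sP)=\max_{v\in V_P}|T_sv|$ depends continuously on $s$. So does $1/r(T_sP)=R((T_sP)^\circ)=\max_{w\in V_{P^\circ}}|T_s^{-1}w|$, because $(T_sP)^\circ=T_s^{-1}P^\circ$. Hence $s\mapsto q(T_sP)$ is continuous, with value $q(P)$ at $s=1$. As $s\to\infty$, $R(T_sP)\to\infty$, since some vertex has non-zero first coordinate. Meanwhile $2r(T_sP)$ is at most the width of $T_sP$ in direction $e_2$, which does not depend on $s$. So $q(T_sP)\to\infty$, and the intermediate value theorem applies. $\square$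

The next lemma says that points added near the middle of a facet do not destroy old vertices and interact with that facet only.

**Lemma 8 (adding points near a facet).** Let $G$ be a facet of a polytope $Q$ and $p\in\operatorname{relint}G$. There is a neighborhood $U$ of $p$, as small as we like, such that

* for every finite $S\subset U$, all vertices of $Q$ are vertices of $\operatorname{conv}(Q\cup S)$;
* points of $U$ strictly satisfy all facet inequalities of $Q$ other than that of $G$.

*Proof.* Since $p\in\operatorname{relint}G$, it lies on no other facet, so the second property holds near $p$. For each vertex $v$ of $Q$ choose a linear $f$ with $f(v)>f(x)$ for all $x\in Q\setminus\{v\}$. As $\dim G\ge1$, $p$ is not a vertex, so $f(p)<f(v)$ and $f<f(v)$ near $p$. There are finitely many $v$, so this holds for all of them on a common neighborhood $U$. If $S\subset U$, then $v$ is the only point of $Q\cup S$ at which $f$ attains its maximum, hence a vertex of $\operatorname{conv}(Q\cup S)$. $\square$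

The next lemma controls the number of facets from above when points are added one at a time.

**Lemma 9 (one point at most squares $|\mathcal F|$).** Let $s\notin Q$ and $Q'=\operatorname{conv}(Q\cup\{s\})$. Then $|\mathcal F_{Q'}|\le|\mathcal F_Q|+\binom{|\mathcal F_Q|}2\le|\mathcal F_Q|^2$.

*Proof.* Let $\Phi=H\cap Q'$ be a facet of $Q'$ with supporting hyperplane $H$. We show that $H\cap Q$ is a facet or a ridge of $Q$, and that it determines $H$ and hence $\Phi$.

If $s\notin H$, then $\Phi=H\cap Q$ by (F2), a facet of $Q$, and $H=\operatorname{aff}(H\cap Q)$.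

If $s\in H$, then $\Phi=\operatorname{conv}(\{s\}\cup(H\cap Q))$ by (F2). As $\dim\Phi=n-1$, the set $H\cap Q$ has dimension $n-1$ or $n-2$, and since $H$ supports $Q$, it is a face of $Q$. In the first case it is a facet and $H=\operatorname{aff}(H\cap Q)$. In the second case it is a ridge and $H=\operatorname{aff}(\{s\}\cup(H\cap Q))$.

So the map $\Phi\mapsto H\cap Q$ is injective: a facet of $Q$ has only one hyperplane, and a ridge determines $H$ because $s$ is fixed. A ridge is the intersection of exactly two facets (F5), so there are at most $\binom{|\mathcal F_Q|}2$ ridges. Finally $N+\binom N2\le N^2$ for every integer $N\ge1$. $\square$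

To raise $|V|$ alone we need a way of adding points that costs few facets each.

**Lemma 10 (stacking).** Let $0\in\operatorname{int}Q$, let $G$ be a facet of $Q$ that has $g$ facets of its own, and let $\lambda>1$, $N\ge1$. There is a polytope $Q^*$ with $Q\subset Q^*\subset\lambda Q$, $|V_{Q^*}|=|V_Q|+N$ and $|\mathcal F_{Q^*}|\le|\mathcal F_Q|+Ng$.

*Example.* For the $3$-cube, $g=4$. Putting a flat pyramid on one face adds one vertex and replaces one facet by four triangles, each with $3\le4$ edges.

*Proof.* **One step.** Take $p\in\operatorname{relint}G$ and $U$ as in Lemma 8, choose $s\in U$ violating the inequality of $G$, and let $Q'=\operatorname{conv}(Q\cup\{s\})$. All vertices of $Q$ remain vertices, and $s$ is a vertex, since otherwise $Q'$ would be the convex hull of points of $Q$ and $s\in Q$. So $|V_{Q'}|=|V_Q|+1$.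

Let $\Phi=H\cap Q'$ be a facet containing $s$. In the proof of Lemma 9, the case that $H\cap Q$ is a facet cannot occur, because $s$ lies on no facet hyperplane of $Q$: it violates the inequality of $G$ and strictly satisfies the others. So $H\cap Q$ is a ridge $\mathcal R=G_1\cap G_2$. We claim $G\in\{G_1,G_2\}$. Let $\langle u_i,x\rangle\le h_i$ be the inequality of $G_i$. By (F5) the outer normal of $H$ is $u=\alpha_1u_1+\alpha_2u_2$ with $\alpha_1,\alpha_2\ge0$ not both zero. Evaluating at a point of $\mathcal R$ shows that $H=\{\langle u,x\rangle=\alpha_1h_1+\alpha_2h_2\}$. If $G\notin\{G_1,G_2\}$, then $\langle u_i,s\rangle<h_i$ for $i=1,2$, hence $\langle u,s\rangle<\alpha_1h_1+\alpha_2h_2$, contradicting $s\in H$.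

So $\mathcal R$ is one of the $g$ facets of $G$, and by the injectivity in Lemma 9 at most $g$ facets of $Q'$ contain $s$. The facets not containing $s$ are facets of $Q$. Hence $|\mathcal F_{Q'}|\le|\mathcal F_Q|+g$.

**Why it can be repeated.** We need a facet of $Q'$ that again has at most $g$ facets. Since $s$ is a vertex, some facet $\Phi$ of $Q'$ contains it, and $\Phi$ is a pyramid with apex $s$ over a facet $\mathcal R$ of $G$. By (F5), applied to the polytope $G$, each facet of $\mathcal R$ is the intersection of $\mathcal R$ with another facet of $G$, and distinct facets of $\mathcal R$ come from distinct facets of $G$. So $\mathcal R$ has at most $g-1$ facets. The facets of the pyramid are $\mathcal R$ and the pyramids over the facets of $\mathcal R$, at most $g$ in all. So the step can be repeated with $\Phi$ in place of $G$ and the same bound $g$.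

**Closeness.** Since $0\in\operatorname{int}Q$, $Q\subset\operatorname{int}(\lambda Q)$. If the current polytope lies in $\operatorname{int}(\lambda Q)$, so does the chosen point $p$ on its boundary. Choosing $s$ close enough to $p$ keeps the next polytope in $\operatorname{int}(\lambda Q)$. After $N$ steps we have $Q^*$. $\square$

To raise $|\mathcal F|$ a lot with few points, we glue a flattened copy of a polytope with very many facets and few vertices above a facet.

**Lemma 11 (many facets from few points).** Let $Q$ be a polytope with $0\in\operatorname{int}Q$, $G$ a facet, $p\in\operatorname{relint}G$, $U$ a neighborhood of $p$. Let $M\ge4$ be even and $h=\lfloor n/2\rfloor$. Then there is $S\subset U$ with $|S|\le hM+2$, all points violating the inequality of $G$, such that $|\mathcal F_{\operatorname{conv}(Q\cup S)}|\ge\frac12M^h$.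

*Proof.* **The model polytope.** Let $K^\circ\subset\mathbb R^n$ be the product of $h$ regular $M$-gons centered at $0$, and of $[-1,1]$ if $n$ is odd, and let $K$ be its polar. By (F4), $K^\circ$ has at most $hM+2$ facets and at least $M^h$ vertices. So $K$ has at most $hM+2$ vertices and at least $M^h$ facets. (For $n=4$ these are $2M$ vertices and $M^2$ facets.) As $M$ is even, $K=-K$.

**Upper facets.** Rotate $K$ so that none of its finitely many facet normals is orthogonal to $e_n$, and write $y=(y',y_n)$. Each facet inequality has the form $\langle w,y\rangle\le1$ with $w=(w',w_n)$, $w_n\ne0$; call the facet *upper* if $w_n>0$. By the symmetry $K=-K$, exactly half of the facets are upper, so at least $\frac12M^h$. With $g=-w'/w_n$ and $d=1/w_n>0$, an upper facet is $K\cap\{y_n=\langle g,y'\rangle+d\}$, and $y_n\le\langle g,y'\rangle+d$ on $K$.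

**Flattening.** Rotate the picture of $Q$ so that $G\subset\{x_n=\eta\}$, $Q\subset\{x_n\le\eta\}$ and $p=(p',\eta)$. For $\varepsilon,\tau,\sigma>0$ put
$$S=\{(p'+\varepsilon y',\ \eta+\tau+\sigma y_n):\ y\in V_K\}.$$
Choose first $\varepsilon,\tau$ small, then $\sigma$ so small that $S\subset U$, that $\sigma\max_K|y_n|<\tau$, and that $\frac\sigma\varepsilon|g|\max_{x\in Q}|x'-p'|<\tau$ for all upper facets. The second condition gives $x_n>\eta$ on $S$, so all points of $S$ violate the inequality of $G$.

**Upper facets survive.** The affine bijection $y\mapsto(p'+\varepsilon y',\eta+\tau+\sigma y_n)$ maps the hyperplane of an upper facet onto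
$$x_n=\eta+\tau+\sigma d+\frac\sigma\varepsilon\langle g,x'-p'\rangle .\tag{7}$$
Points of $S$ lie on or below (7), because $V_K$ lies on or below the original hyperplane. For $x\in Q$ the right side of (7) is greater than $\eta+\tau+\sigma d-\tau>\eta\ge x_n$, so $Q$ lies strictly below (7). So (7) supports $\operatorname{conv}(Q\cup S)$ and, by (F2), meets it exactly in the image of the upper facet, which has dimension $n-1$. So the image of each upper facet is a facet of $\operatorname{conv}(Q\cup S)$, and distinct upper facets give distinct facets. $\square$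

Lemma 11 gives only a lower bound for the number of facets: facets that mix vertices of $Q$ with points of $S$ are not counted. The trivial upper bound $|\mathcal F|\le|V|^n$ only gives exponent $1+a$ when $\log|V|\sim n^a$, so choosing $M$ alone does not let us prescribe $|\mathcal F|$. Lemma 9 resolves this. If the points of $S$ are added one at a time, $\log|\mathcal F|$ at most doubles at each step, so it cannot jump over a prescribed size by more than a factor $2$.

## 8. Reaching every triple allowed by (4)

Let $a,b>0$, $c\ge0$ satisfy (4). The conditions (4) are symmetric in $a,b$, and polarity exchanges $|V|$ and $|\mathcal F|$ and keeps $q$, so we may assume $a\le b$. It suffices to construct $P_n$ for large $n$; for the others take simplices with barycenter $0$. We always use the best radii.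

**Case $b\le1$.** Here Theorem 3 gives the counts and stretching gives the radii. For large $n$, $A=n^a$ and $B=n^b$ lie in $[\log n,n]$. Theorem 3 gives $P$ with $\log|V_P|\sim n^a$, $\log|\mathcal F_P|\sim n^b$ and
$$q(P)\le C_1n^{1-(a+b)/2}\le C_1n^c,$$
since $a+b+2c\ge2$. We may take $C_1\ge1$. By Lemma 7 stretch $P$ so that its $q$ becomes $\max(q(P),n^c)\in[n^c,C_1n^c]$.

**Case $b>1$.** We start from a polytope with $\log|\mathcal F|\sim n$, then add vertices if $a>1$, then add facets, and stretch at the end.

**Step 1: the starting polytope.** Put $a_0=\min(a,1)$. Theorem 3 with $A=n^{a_0}$, $B=n$ gives $P_0$ with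
$$\log|V_{P_0}|\sim n^{a_0},\qquad\log|\mathcal F_{P_0}|\sim n,\qquad q(P_0)\lesssim n^{(1-a_0)/2}\lesssim n^c .$$
The last estimate uses $a+2c\ge1$ if $a\le1$, and $c\ge0$ if $a>1$.

**Step 2: adding vertices.** This step brings $\log|V|$ to order $n^a$ while $\log|\mathcal F|$ stays at most of order $n^b$. If $a\le1$ let $P_1=P_0$. If $a>1$, apply Lemma 10 to $P_0$ with $N=\lceil e^{n^a}\rceil$ and $\lambda=\frac32$ to get $P_1$ with $P_0\subset P_1\subset\frac32P_0$ and $|V_{P_1}|=|V_{P_0}|+N$. Facets of a facet $G$ of $P_0$ are intersections of $G$ with distinct other facets, so $g\le|\mathcal F_{P_0}|$ and $|\mathcal F_{P_1}|\le|\mathcal F_{P_0}|(1+N)$. As $\log|V_{P_0}|\sim n\le n^a$ and $\log N\sim n^a$ in this case, we get in both cases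
$$\log|V_{P_1}|\sim n^a,\qquad\log|\mathcal F_{P_1}|\lesssim n^{\max(a,1)}\le n^b .\tag{8}$$

**Step 3: adding facets one point at a time.** This step brings $\log|\mathcal F|$ to order $n^b$ without changing the order of $\log|V|$. Let $M$ be an even integer in $[e^{n^a},e^{n^a}+2]$; for large $n$, $M\ge4$. Choose a facet $G$ of $P_1$, a point $p\in\operatorname{relint}G$, and $U$ as in Lemma 8, so small that $U\subset\frac43P_1$. Apply Lemma 11 with $Q=P_1$, list $S=\{s_1,\dots,s_k\}$, and set
$$Q_i=\operatorname{conv}(P_1\cup\{s_1,\dots,s_i\}),\qquad0\le i\le k .$$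

*Vertices.* By Lemma 8, $V_{P_1}\subset V_{Q_i}\subset V_{P_1}\cup S$. Since $\log|S|\le\log(hM+2)\lesssim n^a$, (8) gives $\log|V_{Q_i}|\sim n^a$ for every $i$, with constants independent of $i$.

*Facets.* We have $h=\lfloor n/2\rfloor\ge n/3$, so for large $n$
$$\log|\mathcal F_{Q_k}|\ge h\log M-\log2\ge\tfrac13n^{1+a}-\log2\ge\tfrac14n^{1+a}\ge\tfrac14n^b,$$
where the last inequality is the condition $b\le1+a$. Let $i$ be the first index with $\log|\mathcal F_{Q_i}|\ge\frac14n^b$. If $i=0$, then $\log|\mathcal F_{Q_i}|=\log|\mathcal F_{P_1}|\lesssim n^b$ by (8). If $i\ge1$, then $s_i\notin Q_{i-1}$, since otherwise $Q_i=Q_{i-1}$ and $i$ would not be the first such index. So Lemma 9 gives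
$$\log|\mathcal F_{Q_i}|\le2\log|\mathcal F_{Q_{i-1}}|<\tfrac12n^b .$$
In either case $\log|\mathcal F_{Q_i}|\sim n^b$.

**Step 4: radii.** We have $P_0\subset Q_i\subset\frac43P_1\subset\frac43\cdot\frac32P_0=2P_0$. Hence $r(Q_i)\ge r(P_0)$, $R(Q_i)\le2R(P_0)$, and $q(Q_i)\le2q(P_0)\lesssim n^c$. By Lemma 7 stretch $Q_i$ so that its $q$ becomes $\max(q(Q_i),n^c)\sim n^c$. Stretching changes neither $|V|$ nor $|\mathcal F|$.

So every triple satisfying (4) occurs, with $R_n=R(P_n)$ and $r_n=r(P_n)$. Together with Section 6 this proves Theorem 5. $\blacksquare$
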